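\title{The smallest eigenvalue of a family of Cayley graphs on powers of a finite group}

\begin{abstract}
For a finite group $G$ and an integer $m>1$, let $\mathcal G_m(G)$ be the Cayley graph of $G^m$ whose generators are the tuples that equal a fixed element $x\neq e$ on an interval of coordinates and equal $e$ elsewhere. Its smallest eigenvalue is at least $-\binom{m+1}{2}$. We prove that this inequality is strict for every finite group as soon as $m\ge |G|$. More precisely, with $q=|G|$, $n=m+1$, and $r$ the residue of $n$ modulo $q$, the smallest eigenvalue is at least $-\frac12\bigl(n(q-1)-r(q-r)\bigr)$. The proof realizes the graph as the distance-two graph of a code in a Hamming space. We also show that the bound is attained for every solvable group and every $m>1$.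
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $G$ be a finite group with identity $e$, let $G^\times=G\setminus\{e\}$, and let $m>1$ be an integer. For $x\in G$ and $1\le k<l\le m+1$, let $\mathbf x_{[k,l)}\in G^m$ be the tuple whose coordinates $k,k+1,\dots,l-1$ equal $x$ and whose other coordinates equal $e$. Put
\[
\mathcal S=\{\mathbf x_{[k,l)} : x\in G^\times,\ 1\le k<l\le m+1\}.
\]
This set is closed under inversion and does not contain the identity $\mathbf e$ of $G^m$. The graph $\mathcal G_m(G)$ has vertex set $G^m$, and $\mathbf g,\mathbf h$ are adjacent when $\mathbf h=\mathbf s\mathbf g$ for some $\mathbf s\in\mathcal S$. We write $A$ for its adjacency matrix and $\lambda_{\min}$ for the smallest eigenvalue of $A$. Throughout,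
\[
q=|G|,\qquad n=m+1,\qquad n=aq+r\quad\text{with } a\ge0,\ 0\le r<q .
\]

The graph is built from cliques. For each of the $\binom n2$ intervals $[k,l)$, the set $\Delta_{k,l}=\{\mathbf x_{[k,l)}:x\in G\}$ is a subgroup of $G^m$ isomorphic to $G$, and $\mathcal S$ is the disjoint union of the sets $\Delta_{k,l}\setminus\{\mathbf e\}$, because the support of a generator determines its interval. So $A$ is a sum of $\binom n2$ matrices, each the adjacency matrix of a disjoint union of cliques $\Delta_{k,l}\mathbf g$ of size $q$. Each summand has all eigenvalues at least $-1$. This gives the known bound $\lambda_{\min}\ge-\binom n2$, and $-\binom n2$ is an eigenvalue exactly when some nonzero function on $G^m$ sums to zero over every one of these cliques.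

When is there such a function? There are $q^m$ unknowns and $\binom n2q^{m-1}$ equations, so there is one when $\binom n2<q$. This count is far from the truth. For abelian $G$ the equations are so dependent that a solution exists up to $n=q$, and it is known that $\lambda_{\min}>-\binom n2$ for abelian $G$ once $m\ge q$; both statements come from counting characters and are recalled in Section~\ref{sec:chains}. For example, let $m=2$, so that the cliques in $G\times G$ are the rows, the columns, and the sets on which $g_1^{-1}g_2$ is constant. The count gives $\lambda_{\min}=-3$ for $q\ge4$, the abelian case gives $-3$ for $q=3$, and for $q=2$ the graph is $K_4$ and $\lambda_{\min}=-1$. The abelian threshold depends on $G$ only through its order, which suggests that it may persist for all groups, although the character count behind it has no direct nonabelian form. The following question comes from the paper of Bagi\'nski and Grzeszczuk~\cite{BG}.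

\medskip
\noindent\emph{Is $\lambda_{\min}>-\binom{m+1}2$ for every finite group $G$ and every integer $m\ge|G|$ with $m>1$?}
\medskip

The answer is yes. Define
\begin{equation}\label{eq:beta}
\beta(n,q)=\tfrac12\bigl(n(q-1)-r(q-r)\bigr)=a\binom q2+\binom r2 ,
\end{equation}
where the two forms agree because $n(q-1)-r(q-r)=aq(q-1)+r(r-1)$.

\begin{theorem}\label{thm:lower}
For every finite group $G$ and every $m>1$,
\[
\lambda_{\min}\ \ge\ -\beta(n,q)\ \ge\ -\tfrac12(m+1)(|G|-1).
\]
In particular, $\lambda_{\min}>-\binom{m+1}2$ whenever $m\ge|G|$.
\end{theorem}

\begin{theorem}\label{thm:sharp}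
If $G$ is solvable, then $\lambda_{\min}=-\beta(n,q)$ for every $m>1$. In particular, for solvable $G$ we have $\lambda_{\min}=-\binom{m+1}2$ if and only if $m\le|G|-1$.
\end{theorem}

\begin{corollary}\label{cor:small}
Let $G$ be any finite group and $m>1$. Then $\lambda_{\min}=-\binom{m+1}2$ if $m\le|H|-1$ for some solvable subgroup $H\le G$, and also if $\binom{m+1}2<|G|$.
\end{corollary}

We do not settle whether equality always holds in the first inequality of Theorem~\ref{thm:lower} when $G$ is not solvable.

The second form in~\eqref{eq:beta} counts the edges of a graph on $n$ vertices made of $a$ disjoint copies of $K_q$ and one $K_r$. This graph is complete exactly when it is a single clique, so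
\begin{equation}\label{eq:compare}
\beta(n,q)\le\binom n2,\qquad\text{with equality if and only if } n\le q .
\end{equation}

Section~\ref{sec:chains} rewrites the problem in terms of representations, finds $\beta(n,q)$ in the abelian case, and proves a sum-of-squares identity that already answers the question. Section~\ref{sec:hamming} proves the sharper bound of Theorem~\ref{thm:lower}. Sections~\ref{sec:balanced} and~\ref{sec:solvable} construct vectors that attain it, and Section~\ref{sec:small} proves Corollary~\ref{cor:small}.

\section{Chains of representations}\label{sec:chains}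

\subsection{Facts from representation theory}
All representations are complex, finite-dimensional, and unitary. We use four textbook facts about a finite group $K$.
\begin{enumerate}
\item[(R1)] For a representation $\sigma$ of $K$, the average $\frac1{|K|}\sum_{k\in K}\sigma(k)$ is the orthogonal projection onto the vectors fixed by $K$.
\item[(R2)] Every representation of $K$ is an orthogonal direct sum of irreducible ones, and every irreducible representation occurs in the left regular representation $\mathbb C[K]$.
\item[(R3)] If $K$ is abelian, its irreducible representations are its characters (homomorphisms $K\to\mathbb C^\times$), and there are exactly $|K|$ of them.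
\item[(R4)] If $H\le K$ and $W$ is a representation of $H$, the induced representation $\operatorname{Ind}_H^KW=\mathbb C[K]\otimes_{\mathbb C[H]}W$ is the orthogonal sum of the spaces $g\otimes W$ over representatives $g$ of the cosets $gH$. The subspace $e\otimes W$ is $H$-invariant and isomorphic to $W$.
\end{enumerate}

\subsection{The projections $P_{ij}$}
A \emph{chain on $n$ points}, $n\ge1$, is a sequence $(V_1,\dots,V_m)$ of $m=n-1$ representations of $G$. Short chains, with $m=0$ or $m=1$, will serve as building blocks. One should picture points $0,1,\dots,m$ on a line, with $V_i$ placed between the points $i-1$ and $i$. Let $V=V_1\otimes\dots\otimes V_m$ (with $V=\mathbb C$ if $m=0$), and let $\rho$ be the representation of $G^m$ on $V$ in which the $i$-th coordinate acts on the $i$-th factor. For $0\le i\le m$ and $x\in G$, let $T_i(x)$ be the operator by which $x$ acts on the first $i$ factors and the identity acts on the others; thus $T_0(x)=I$. For $i<j$, the operator $T_i(x)^*=T_i(x^{-1})$ undoes the action on the first $i$ factors, so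
\[
T_i(x)^*\,T_j(x)=\rho(\mathbf x_{[i+1,j+1)}).
\]
This is a representation of $G$ in the variable $x$, acting on the factors between the points $i$ and $j$. By (R1),
\[
P_{ij}=\frac1q\sum_{x\in G}T_i(x)^*T_j(x)\qquad(0\le i<j\le m)
\]
is an orthogonal projection. A unit vector $F\in V$ is \emph{collision-free} if $P_{ij}F=0$ for all $i<j$; the name is explained below.

Let $m>1$ and $\rho(\mathcal S)=\sum_{\mathbf s\in\mathcal S}\rho(\mathbf s)$. Pairs of points $i<j$ correspond to intervals $[i+1,j+1)$, and the term $x=e$ contributes $I$ to each $qP_{ij}$. Hence
\begin{equation}\label{eq:proj}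
\rho(\mathcal S)=q\sum_{i<j}P_{ij}-\binom n2I .
\end{equation}

\begin{lemma}\label{lem:test}
Let $m>1$.
\begin{enumerate}
\item[(a)] For the chain $V_1=\dots=V_m=\mathbb C[G]$ we have $V=\mathbb C[G^m]$ and $\rho(\mathcal S)=A$.
\item[(b)] For every chain on $n$ points and every unit vector $F\in V$, $\lambda_{\min}\le\langle\rho(\mathcal S)F,F\rangle$.
\item[(c)] $\lambda_{\min}=-\binom n2$ if and only if some chain on $n$ points has a collision-free vector.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Identify $g_1\otimes\dots\otimes g_m$ with $\mathbf g$. Then $\rho$ is the left regular representation of $G^m$, and $\rho(\mathcal S)$ sends $\mathbf g$ to $\sum_{\mathbf s}\mathbf s\mathbf g$, the sum of the neighbors of $\mathbf g$.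

(b) By (R2), $V$ splits into irreducible representations of $G^m$, each preserved by $\rho(\mathcal S)$ and each occurring in $\mathbb C[G^m]$. By (a), every eigenvalue of $\rho(\mathcal S)$ is an eigenvalue of $A$. The operator $\rho(\mathcal S)$ is Hermitian by~\eqref{eq:proj}, so $\langle\rho(\mathcal S)F,F\rangle$ is at least its smallest eigenvalue.

(c) By~\eqref{eq:proj}, $\langle\rho(\mathcal S)F,F\rangle=q\sum_{i<j}\|P_{ij}F\|^2-\binom n2$. If $F$ is collision-free, then (b) gives $\lambda_{\min}\le-\binom n2$, and the reverse inequality always holds. Conversely, if $\lambda_{\min}=-\binom n2$, a unit eigenvector in the chain of (a) is collision-free.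
\end{proof}

\subsection{One-dimensional chains and abelian groups}\label{sub:abelian}
Suppose each $V_i$ is one-dimensional, given by a character $\chi_i$. Put $\psi_0=1$ and $\psi_i=\chi_1\cdots\chi_i$. Then $T_i(x)=\psi_i(x)$, and $P_{ij}$ is the projection onto the fixed vectors of the character $\psi_i^{-1}\psi_j$, so $P_{ij}=1$ if $\psi_i=\psi_j$ and $P_{ij}=0$ otherwise. Call a pair $i<j$ with $\psi_i=\psi_j$ a collision. By~\eqref{eq:proj} the chain gives the eigenvalue
\begin{equation}\label{eq:collisions}
\lambda=q\cdot\#\{\text{collisions}\}-\binom n2 .
\end{equation}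
Every list $\psi_0=1,\psi_1,\dots,\psi_m$ of characters arises, from $\chi_i=\psi_i\psi_{i-1}^{-1}$.

Let $G$ be abelian. By (R2) and (R3) applied to $G^m$, formula~\eqref{eq:collisions} gives all eigenvalues. A list without collisions exists exactly when $n\le q$, so the threshold $m\ge q$ is the pigeonhole principle for $n$ characters chosen among $q$. To find $\lambda_{\min}$, let $\mu_\chi$ be the number of times $\chi$ occurs in the list, so that $\sum_\chi\mu_\chi=n$ and the number of collisions is $\frac12\bigl(\sum_\chi\mu_\chi^2-n\bigr)$. No integer lies strictly between $a$ and $a+1$, so $(\mu_\chi-a)(\mu_\chi-a-1)\ge0$. Summing over the $q$ characters gives $\sum_\chi\mu_\chi^2\ge(2a+1)n-a(a+1)q$, and therefore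
\[
2\lambda=q\sum_\chi\mu_\chi^2-n^2-n(q-1)\ \ge\ -(n-aq)\bigl(n-(a+1)q\bigr)-n(q-1)=-2\beta(n,q).
\]
Equality holds when $r$ characters occur $a+1$ times and the others occur $a$ times, one of the most frequent being the trivial character $\psi_0$. So $\lambda_{\min}=-\beta(n,q)$ for abelian $G$. Theorems~\ref{thm:lower} and~\ref{thm:sharp} say that the same number is a lower bound for every group and the exact value for solvable groups.

For nonabelian $G$ this argument breaks down. There is no list of $q$ characters to count, the projections $P_{ij}$ need not commute, and a collision-free vector may exist although no $P_{ij}$ vanishes.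

\subsection{A sum of squares}
The replacement for the pigeonhole principle is an identity. For a chain on $n\ge1$ points and a unit vector $F\in V$, put
\[
Y(x)=\sum_{i=0}^{n-1}T_i(x),\qquad \delta(F)=\sum_{x\in G^\times}\|Y(x)F\|^2 .
\]
We call $\delta(F)\ge0$ the \emph{defect} of $F$.

\begin{lemma}\label{lem:defect}
For every chain on $n\ge1$ points and every unit vector $F\in V$,
\begin{equation}\label{eq:defect}
\delta(F)=n(q-n)+2q\sum_{i<j}\|P_{ij}F\|^2 ,
\end{equation}
and, if $m>1$,
\begin{equation}\label{eq:rayleigh}
\langle\rho(\mathcal S)F,F\rangle=\tfrac12\delta(F)-\tfrac12n(q-1).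
\end{equation}
\end{lemma}

\begin{proof}
Expand $\sum_{x\in G}Y(x)^*Y(x)=\sum_{i,j}\sum_{x\in G}T_i(x)^*T_j(x)$. Each of the $n$ terms with $i=j$ equals $qI$. For $i<j$ the term $(i,j)$ equals $qP_{ij}$ and the term $(j,i)$ equals $qP_{ij}^*=qP_{ij}$. So $\sum_{x\in G}\|Y(x)F\|^2=qn+2q\sum_{i<j}\|P_{ij}F\|^2$. Since $Y(e)=nI$, the term $x=e$ is $n^2$, and removing it gives~\eqref{eq:defect}. By~\eqref{eq:proj} and~\eqref{eq:defect},
\[
2\langle\rho(\mathcal S)F,F\rangle=\delta(F)-n(q-n)-n(n-1)=\delta(F)-n(q-1).\qedhere
\]
\end{proof}

A collision-free vector has $0\le\delta(F)=n(q-n)$, which forces $n\le q$. With Lemma~\ref{lem:test}(c), this answers the question of the introduction for every finite group. Quantitatively, \eqref{eq:rayleigh} and Lemma~\ref{lem:test}(a) give $\lambda_{\min}\ge-\frac12n(q-1)$. This bound falls short of $-\beta(n,q)$ by $\frac12r(q-r)$. In the abelian case that gain came from the integrality of the multiplicities $\mu_\chi$, which the inequality $\delta\ge0$ does not see. To recover it in general we need an operator with integer spectrum.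

\section{The Hamming model and the lower bound}\label{sec:hamming}

A generator changes a whole interval of coordinates, but it changes the quotients of consecutive coordinates only at the two ends of the interval. This suggests passing to these quotients. Let
\[
C=\{(h_1,\dots,h_n)\in G^n:\ h_1h_2\cdots h_n=e\}.
\]
For $\mathbf g=(g_1,\dots,g_m)$ put $g_0=g_n=e$ and $\varphi(\mathbf g)=(g_{i-1}^{-1}g_i)_{i=1}^n$. The product of the entries telescopes to $g_0^{-1}g_n=e$, so $\varphi$ maps $G^m$ to $C$, and it is a bijection with inverse given by $g_i=h_1\cdots h_i$. The \emph{distance} between two words of $G^n$ is the number of positions in which they differ.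

\begin{lemma}\label{lem:model}
\begin{enumerate}
\item[(a)] No two words of $C$ are at distance $1$.
\item[(b)] Vertices $\mathbf g,\mathbf g'$ are adjacent in $\mathcal G_m(G)$ if and only if $\varphi(\mathbf g)$ and $\varphi(\mathbf g')$ are at distance $2$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) In $C$ each entry $h_k=(h_1\cdots h_{k-1})^{-1}(h_{k+1}\cdots h_n)^{-1}$ is determined by the others.

(b) Let $\mathbf g'=\mathbf x_{[k,l)}\mathbf g$ with $x\ne e$, so $g_i'=xg_i$ for $k\le i<l$ and $g_i'=g_i$ for the other $i$ in $\{0,\dots,n\}$. If $i\ne k,l$, then $i-1$ and $i$ lie both inside or both outside $[k,l)$, and the $i$-th entry of $\varphi$ is unchanged because $(xg_{i-1})^{-1}xg_i=g_{i-1}^{-1}g_i$. The $k$-th entry changes from $g_{k-1}^{-1}g_k$ to $g_{k-1}^{-1}xg_k$, and the $l$-th from $g_{l-1}^{-1}g_l$ to $g_{l-1}^{-1}x^{-1}g_l$. Both really change, since $x\neq e$.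

Conversely, let $h=\varphi(\mathbf g)$ and $h'=\varphi(\mathbf g')$ differ exactly in positions $k<l$. For $i<k$ we have $g'_i=h_1\cdots h_i=g_i$. For $i\ge l$ we have $g_i'=(h_{i+1}\cdots h_n)^{-1}=g_i$. For $k\le i<l$ we have $g_i'=g_{k-1}h_k'h_{k+1}\cdots h_i$ and $g_i=g_{k-1}h_kh_{k+1}\cdots h_i$, so $g_i'g_i^{-1}=g_{k-1}h'_kh_k^{-1}g_{k-1}^{-1}$. This element $x$ is independent of $i$ and differs from $e$, and $\mathbf g'=\mathbf x_{[k,l)}\mathbf g$.
\end{proof}

Let $D_d$ be the $0/1$ matrix indexed by $G^n$ whose $(h,h')$ entry is $1$ exactly when $h,h'$ are at distance $d$. For a matrix $M$ indexed by $G^n$, let $M_C$ be its principal submatrix indexed by $C$. Lemma~\ref{lem:model} says that $(D_1)_C=0$ and, after relabeling by $\varphi$, $(D_2)_C=A$.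

\begin{example}\label{ex:cube}
Let $G=\mathbb Z/2\mathbb Z$. Then $D_1$ is the adjacency matrix of the $n$-dimensional cube, and $C$ is the set of words of even weight. For $J\subseteq\{1,\dots,n\}$ the function $h\mapsto(-1)^{\sum_{i\in J}h_i}$ is an eigenvector of $D_1$ with eigenvalue $n-2|J|$, and these functions form a basis. A walk of length two either returns or flips two positions, in either order, so $D_1^2=nI+2D_2$. All eigenvalues of $D_1$ have the parity of $n$, so $D_1^2\succeq rI$, where $r\in\{0,1\}$ is the residue of $n$ and $\succeq$ means that the difference is positive semidefinite. Restricting to $C$ gives $2A\succeq(r-n)I$, that is, $\lambda_{\min}\ge-\lfloor n/2\rfloor=-\beta(n,2)$. Using only $D_1^2\succeq0$ would give $-n/2$, the bound from the sum of squares; the gain for odd $n$ comes from the arithmetic of the spectrum of $D_1$.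
\end{example}

For $q\ge3$ two things change. The square $D_1^2$ acquires a term in $D_1$, and functions supported on $C$ are no longer preserved by $D_1^2$, so the spectrum of $A$ cannot be read from that of $D_1$. Positivity, however, survives: if $M\succeq0$, then $M_C\succeq0$, because $\langle M_Cf,f\rangle=\langle M\tilde f,\tilde f\rangle$ for the extension $\tilde f$ of $f$ by zero. So we look for a monic quadratic polynomial that is nonnegative on the spectrum of $D_1$. Its linear term disappears on $C$, which leaves us free to make the constant term as small as possible.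

\begin{proof}[Proof of Theorem~\ref{thm:lower}]
Let $E_i$ be the operator on $\mathbb C^{G^n}=(\mathbb C^G)^{\otimes n}$ that averages over the $i$-th coordinate. Its $(h,h')$ entry is $1/q$ if $h,h'$ agree outside position $i$ and is $0$ otherwise, so $qE_i-I$ is the matrix of pairs that differ in position $i$ only. With $N=\sum_{i=1}^nE_i$ this gives $D_1=qN-nI$. The $E_i$ are orthogonal projections acting on different tensor factors, so they commute and are simultaneously diagonalizable with eigenvalues $0$ and $1$. Hence $N$ is Hermitian with eigenvalues in $\{0,1,\dots,n\}$. It takes over the role of the multiplicities $\mu_\chi$: we have $(N-aI)(N-(a+1)I)\succeq0$. Since $q(N-aI)=D_1+rI$, multiplying by $q^2$ gives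
\begin{equation}\label{eq:quadratic}
(D_1+rI)\bigl(D_1-(q-r)I\bigr)=D_1^2+(2r-q)D_1-r(q-r)I\ \succeq\ 0 .
\end{equation}
The roots $-r\le 0<q-r$ are the consecutive terms around $0$ of the progression $-n+q\mathbb Z$, which contains the spectrum of $D_1$.

The $(h,h')$ entry of $D_1^2$ counts the words at distance $1$ from both $h$ and $h'$. If $h=h'$, there are $n(q-1)$. If $h,h'$ differ in position $i$ only, such a word must agree with both outside position $i$ and carry a third letter there, so there are $q-2$. If they differ in two positions, the word copies $h'$ in one of them and $h$ in the other, so there are $2$. At larger distance there are none. Thus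
\[
D_1^2=n(q-1)I+(q-2)D_1+2D_2 .
\]
Substituting into~\eqref{eq:quadratic} and taking the principal submatrix on $C$, where $D_1$ becomes $0$ and $D_2$ becomes $A$, we obtain
\[
2A+\bigl(n(q-1)-r(q-r)\bigr)I\ \succeq\ 0 .
\]
This is the first inequality, and the second holds because $r(q-r)\ge0$. If $m\ge q$, then $q-1<m$, so $\frac12(m+1)(q-1)<\binom{m+1}2$.
\end{proof}

\begin{remark}
The group structure enters only through Lemma~\ref{lem:model}. The same proof bounds below by $-\beta(n,q)$ the eigenvalues of the distance-two graph on any set of words of length $n$ over a $q$-letter alphabet in which no two words are at distance $1$. Without that condition the term in $D_1$ does not drop out. The hypothesis $m\ge q$ is used only in the last sentence, and by Theorem~\ref{thm:sharp} the strict inequality fails for every solvable group when $m<q$.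
\end{remark}

\section{Balanced groups attain the bound}\label{sec:balanced}

By Lemma~\ref{lem:test}(b) and~\eqref{eq:rayleigh}, the bound of Theorem~\ref{thm:lower} is attained as soon as some chain on $n$ points has a unit vector of defect $r(q-r)$. In the abelian case the optimal list consists of $a$ complete enumerations of the characters followed by $r$ distinct characters. A complete enumeration satisfies $\sum_i\psi_i(x)=0$ for $x\neq e$, and this property makes sense for any group.

\begin{definition}
A group $G$ of order $q$ is \emph{balanced} if there are a chain $(V_1,\dots,V_{q-1})$ on $q$ points and a unit vector $v\in V_1\otimes\dots\otimes V_{q-1}$ with $Y(x)v=0$ for all $x\in G^\times$. We call $(V_1,\dots,V_{q-1};v)$ \emph{balancing data}.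
\end{definition}

The condition says $\delta(v)=0$. For $n=q$ the first term of~\eqref{eq:defect} vanishes, so
\begin{equation}\label{eq:equiv}
\text{on $q$ points, $\delta(v)=0$ if and only if $v$ is collision-free.}
\end{equation}
Both forms are useful: the projections behave well when a chain is shortened, and the operators $Y(x)$ behave well when chains are concatenated.

\begin{lemma}[Shortening]\label{lem:shorten}
If $G$ is balanced and $1\le p\le q$, then some chain on $p$ points has a collision-free vector.
\end{lemma}

\begin{proof}
Let $(V_1,\dots,V_{q-1};v)$ be balancing data; $v$ is collision-free by~\eqref{eq:equiv}. It need not be a pure tensor, so we cannot simply discard factors. Write $v=\sum_\alpha f_\alpha\otimes b_\alpha$ with $f_\alpha\in V_1\otimes\dots\otimes V_{p-1}$ and $(b_\alpha)$ an orthonormal basis of $V_p\otimes\dots\otimes V_{q-1}$. For $i<j\le p-1$ the projection $P_{ij}$ acts only on the first $p-1$ factors, as the corresponding projection of the chain $(V_1,\dots,V_{p-1})$. So $0=P_{ij}v=\sum_\alpha P_{ij}f_\alpha\otimes b_\alpha$ forces $P_{ij}f_\alpha=0$ for every $\alpha$. Normalize a nonzero $f_\alpha$.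
\end{proof}

\begin{lemma}[Prepending a period]\label{lem:prepend}
Let $G$ be balanced. If a chain on $p\ge1$ points has a unit vector of defect $\delta$, then so does some chain on $p+q$ points.
\end{lemma}

\begin{proof}
Let $(V_1,\dots,V_{q-1};v)$ be balancing data, let $(U_1,\dots,U_{p-1})$ be the given chain with vector $F$, and let $\mathbf 1$ be the trivial representation. The chain
\[
(V_1,\dots,V_{q-1},\mathbf 1,U_1,\dots,U_{p-1})
\]
has $p+q-1$ terms. Consider the unit vector $v\otimes F$, suppressing the factor $\mathbf 1$, and let superscripts indicate the chain to which an operator belongs. For $0\le i<q$ we have $T_i(x)(v\otimes F)=T^V_i(x)v\otimes F$, and for $i=q+j$ with $0\le j<p$ we have $T_i(x)(v\otimes F)=T^V_{q-1}(x)v\otimes T^U_j(x)F$. Hence, for $x\ne e$,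
\[
Y(x)(v\otimes F)=Y^V(x)v\otimes F+T^V_{q-1}(x)v\otimes Y^U(x)F=T^V_{q-1}(x)v\otimes Y^U(x)F .
\]
Since $T^V_{q-1}(x)v$ is a unit vector, $\|Y(x)(v\otimes F)\|=\|Y^U(x)F\|$, and the defects agree.
\end{proof}

\begin{proposition}\label{prop:balanced}
If $G$ is balanced, then $\lambda_{\min}=-\beta(n,q)$ for every $m>1$.
\end{proposition}

\begin{proof}
We show by induction on $n\ge1$ that some chain on $n$ points has a unit vector $F$ of defect $r(q-r)$, where $r$ is the residue of $n$ modulo $q$. For $n\le q$, take a collision-free vector from Lemma~\ref{lem:shorten}. Its defect is $n(q-n)$ by~\eqref{eq:defect}; this equals $r(q-r)$, because $r=n$ if $n<q$ and both numbers are $0$ if $n=q$. For $n>q$, apply Lemma~\ref{lem:prepend} with $p=n-q$, which has the same residue. Now Lemma~\ref{lem:test}(b) and~\eqref{eq:rayleigh} give $\lambda_{\min}\le\frac12r(q-r)-\frac12n(q-1)=-\beta(n,q)$, and Theorem~\ref{thm:lower} gives the reverse inequality.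
\end{proof}

\section{Solvable groups are balanced}\label{sec:solvable}

An abelian group is balanced: by (R3) its characters form a list $\psi_0=1,\psi_1,\dots,\psi_{q-1}$ without collisions, this list comes from a one-dimensional chain as in Section~\ref{sub:abelian}, and~\eqref{eq:equiv} applies. The smallest nonabelian group shows what is needed beyond characters.

\begin{example}\label{ex:s3}
Let $G=S_3$, so $q=6$, and let $n=6$. The group has only two characters, the trivial one and the sign $\varepsilon$. A list of six of them has at least $\binom32+\binom32=6$ collisions, so by~\eqref{eq:collisions} one-dimensional chains give no eigenvalue below $6\cdot6-15=21$. Let $\sigma$ be a $3$-cycle, let $\omega=e^{2\pi i/3}$, and let $W$ be the two-dimensional representation induced from the character $\sigma\mapsto\omega$ of $A_3$. By (R4) it has a unit vector $w$ with $\sigma w=\omega w$. Take the chain $(\varepsilon,W,\varepsilon,W,\varepsilon)$ and $v=w\otimes w$, suppressing the one-dimensional factors. For $x=\sigma^k$ with $k=1,2$, the vectors $T_0(x)v,\dots,T_5(x)v$ are $v$ times $1,1,\omega^k,\omega^k,\omega^{2k},\omega^{2k}$, with sum $2(1+\omega^k+\omega^{2k})v=0$.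 For a transposition $x$ they are
\[
w\otimes w,\quad -w\otimes w,\quad -xw\otimes w,\quad xw\otimes w,\quad xw\otimes xw,\quad -xw\otimes xw,
\]
and they cancel in consecutive pairs. So $S_3$ is balanced, and $\lambda_{\min}=-15=-\binom62$ for $\mathcal G_5(S_3)$.
\end{example}

In the example the two kinds of elements are handled by different factors. Outside $A_3$ the sign produces the cancellation, whatever $xw$ is. Inside $A_3$ the sign is invisible, and only the restriction of $W$ to $A_3$ matters. The same division of labor works for any extension.

\begin{lemma}\label{lem:extension}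
Let $N$ be a normal subgroup of $G$. If $N$ and $Q=G/N$ are balanced, then $G$ is balanced.
\end{lemma}

\begin{proof}
Let $s=|Q|$ and $t=|N|$, so $q=st$. Let $(U_1,\dots,U_{s-1};u)$ and $(W_1,\dots,W_{t-1};w)$ be balancing data for $Q$ and $N$. Both must be turned into representations of $G$. Let $G$ act on $U_j$ through the quotient map; this is where normality is used, and $N$ acts trivially. The $W_c$ need not extend to $G$, so we enlarge them to $W_c'=\operatorname{Ind}_N^GW_c$, which contains $W_c$ as an $N$-invariant subspace by (R4). Thus $w\in W'=W_1'\otimes\dots\otimes W'_{t-1}$, and $T^{W'}_c(x)w=T^W_c(x)w$ for $x\in N$. Consider the chain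
\[
(U_1,\dots,U_{s-1}),\ W_1',\ (U_1,\dots,U_{s-1}),\ W_2',\ \dots,\ W'_{t-1},\ (U_1,\dots,U_{s-1}),
\]
which has $t(s-1)+(t-1)=q-1$ terms. Rearrange its tensor product as $U^{\otimes t}\otimes W'$ with $U=U_1\otimes\dots\otimes U_{s-1}$, and let $v=u^{\otimes t}\otimes w$, a unit vector. Write each point as $i=cs+j$ with $0\le c<t$ and $0\le j<s$. The first $i$ terms of the chain are $c$ full $U$-blocks, the terms $W_1',\dots,W_c'$, and the first $j$ terms of the next $U$-block. With $\bar x=xN$,
\[
T_{cs+j}(x)v=\bigl(T^U_{s-1}(\bar x)u\bigr)^{\otimes c}\otimes T^U_j(\bar x)u\otimes u^{\otimes(t-c-1)}\otimes T^{W'}_c(x)w .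
\]
If $x\notin N$, fix $c$ and sum over $j$. Only one factor depends on $j$, and $\sum_jT_j^U(\bar x)u=Y^U(\bar x)u=0$ because $\bar x$ is not the identity of $Q$. If $x\in N\setminus\{e\}$, all operators $T^U_j(\bar x)$ are the identity, and the sum over all $c$ and $j$ is $s\,u^{\otimes t}\otimes Y^W(x)w=0$. So $Y(x)v=0$ for every $x\in G^\times$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}]
We show by induction on $|G|$ that every solvable group $G$ is balanced. The abelian case was treated above. If $G$ is solvable and not abelian, its commutator subgroup $N$ is normal, proper, and solvable, hence balanced by induction, and $G/N$ is abelian. Lemma~\ref{lem:extension} shows that $G$ is balanced. Proposition~\ref{prop:balanced} now gives $\lambda_{\min}=-\beta(n,q)$, and by~\eqref{eq:compare} this equals $-\binom n2$ if and only if $n\le q$, that is, $m\le|G|-1$.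
\end{proof}

\section{Arbitrary groups and small $m$}\label{sec:small}

\begin{proof}[Proof of Corollary~\ref{cor:small}]
By Lemma~\ref{lem:test}(c), it suffices in each case to find a collision-free vector in a chain on $n$ points.

Let $H\le G$ be solvable with $n\le|H|$. Then $H$ is balanced, and Lemma~\ref{lem:shorten} applied to $H$ gives a chain $(W_1,\dots,W_m)$ of representations of $H$ with a vector $f$ that is collision-free for $H$. Put $V_i=\operatorname{Ind}_H^GW_i\supseteq W_i$ and regard $f$ as a vector of $V=\bigotimes_iV_i$. Fix $i<j$, write $\pi(x)=T_i(x)^*T_j(x)$ for the representation of $G$ on $V$ that defines $P_{ij}$, and let $P^H_{ij}=\frac1{|H|}\sum_{y\in H}\pi(y)$. On $\bigotimes_iW_i$ this is the projection of the chain for $H$, so $P^H_{ij}f=0$. For each $y\in H$ we have $P_{ij}\pi(y)=\frac1q\sum_{x\in G}\pi(xy)=P_{ij}$, and averaging over $y$ gives $P_{ij}P^H_{ij}=P_{ij}$. Hence $P_{ij}f=P_{ij}P_{ij}^Hf=0$.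

Let $\binom n2<q$, and take the chain of Lemma~\ref{lem:test}(a). The image of $P_{ij}$ consists of the elements of $\mathbb C[G^m]$ fixed by left multiplication by $\Delta_{i+1,j+1}$. These are the elements constant on the right cosets of this subgroup of order $q$, so the image has dimension $q^{m-1}$. All images together span a subspace of dimension at most $\binom n2q^{m-1}<q^m$. A unit vector orthogonal to this subspace lies in the kernel of every $P_{ij}$, since these projections are orthogonal.
\end{proof}

\begin{remark}
Solvability is used only to show that $G$ is balanced, and this property is exactly what equality requires. Let $q\ge3$. By Lemma~\ref{lem:test}(c) and~\eqref{eq:equiv}, $G$ is balanced if and only if $\lambda_{\min}=-\binom q2=-\beta(q,q)$ for $m=q-1$. With Proposition~\ref{prop:balanced}, the equality $\lambda_{\min}=-\beta(n,q)$ holds for all $m>1$ if and only if it holds for $m=q-1$. By Lemma~\ref{lem:extension} and induction along a composition series, $G$ is balanced whenever its composition factors are, but our construction offers no starting point for a nonabelian simple group.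

For $G=A_5$, the subgroup $A_4$ gives $\lambda_{\min}=-\binom{m+1}2$ for $m\le11$, the condition $\binom{m+1}2<60$ covers only $m\le10$, and Theorem~\ref{thm:lower} gives strict inequality for $m\ge60$. No proper subgroup is larger than $A_4$, since a subgroup of index $k$ with $2\le k\le4$ would embed the simple group $A_5$ in $S_k$. So the results above do not decide whether $\lambda_{\min}=-\binom{m+1}2$ for $A_5$ when $12\le m\le59$.
\end{remark}

\begin{thebibliography}{1}

\bibitem{BG}
Czes{\l}aw Bagi\'nski and Piotr Grzeszczuk,
\emph{On the generic family of Cayley graphs of a finite group},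
arXiv:1911.05118 (2019).

\end{thebibliography}
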